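\title{Face numbers of Kostka cones and the $h$-vector of the Kostka polytope}

\begin{abstract}
The Kostka polytope is the $(2r-2)$-dimensional slice of the cone of pairs $(\lambda,\mu)$ of non-increasing $r$-tuples of nonnegative reals in which $\lambda$ dominates $\mu$. We prove that its $h$-vector satisfies $h_k=1$ for $r-1\le k\le 2r-2$. The proof counts the faces of each dimension. Their generating polynomial is $(1+q)^r$ times an explicit polynomial attached to a path, and the factor $(1+q)^r$ is equivalent to the statement on the $h$-vector. The count gives every $h_k$ in closed form and the exact range in which $h_k=1$. It applies to a class of cones defined by matrices with nonpositive off-diagonal entries and symmetric zero pattern, which includes the dominance cones of all root systems of finite type.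
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Fix an integer $r\ge2$. Let $\lambda=(\lambda_1\ge\dots\ge\lambda_r\ge0)$ and $\mu=(\mu_1\ge\dots\ge\mu_r\ge0)$ be non-increasing $r$-tuples of nonnegative reals. We say that $\lambda$ \emph{dominates} $\mu$ if
\[
\sum_{j=1}^r\lambda_j=\sum_{j=1}^r\mu_j\qquad\text{and}\qquad \sum_{j=1}^i\lambda_j\ge\sum_{j=1}^i\mu_j\quad(1\le i<r).
\]
The \emph{Kostka cone} $\mathcal K_r\subseteq\mathbb R^{2r}$ is the cone generated by the pairs $(\lambda,\mu)$ in which $\lambda$ dominates $\mu$. All the conditions are linear and homogeneous, so the set of such pairs is closed under addition and nonnegative scaling, and it equals $\mathcal K_r$. The name comes from the integral points: they are the pairs of partitions with at most $r$ parts for which the Kostka number $K_{\lambda,\mu}$, the number of semistandard Young tableaux of shape $\lambda$ and content $\mu$, is positive. We do not use this fact. The cone has dimension $2r-1$, and the \emph{Kostka polytope} is the $(2r-2)$-dimensional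 polytope
\[
\Pi_r=\{x\in\mathcal K_r:\ x_1+\dots+x_{2r}=1\}.
\]

Let $Q$ be a $d$-dimensional polytope, let $f_k$ be its number of $k$-dimensional faces, and put $f_{-1}=1$. The \emph{$h$-vector} $(h_0,\dots,h_d)$ of $Q$ is defined by
\begin{equation}\label{eq:hdef}
h_k=\sum_{i=0}^k(-1)^{k-i}\binom{d-i}{k-i}f_{i-1}.
\end{equation}
The definition makes sense for every polytope, and we use it with no assumption that $Q$ is simple or simplicial. One has $h_0=1$ and $h_1=f_0-d$, and Euler's relation says that $h_d=1$. A simplex has $h$-vector $(1,\dots,1)$ (Section~\ref{sec:h}), so the differences $h_k-1$ measure how far the face numbers of $Q$ are from those of a simplex. For the first three Kostka polytopes the $h$-vectors, which we derive below, are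
\begin{equation}\label{eq:small}
(1,1,1)\quad(r=2),\qquad (1,3,1,1,1)\quad(r=3),\qquad (1,8,-3,1,1,1,1)\quad(r=4).
\end{equation}
The lower entries grow and can be negative, but in each case the last $r$ entries equal $1$. The question, which comes from Burcroff's paper \cite{Burcroff}, is whether this pattern holds for all $r$. It does.

\begin{theorem}\label{thm:main}
For every $r\ge2$, the $h$-vector of $\Pi_r$ satisfies $h_k=1$ for $r-1\le k\le 2r-2$.
\end{theorem}

We obtain Theorem~\ref{thm:main} from a count of all faces, and the count uses only a few properties of the matrix that relates the defining inequalities. We state it in that generality. Inequalities between vectors are meant entrywise, and $[n]=\{1,\dots,n\}$. For a graph $\Gamma$ on $[n]$ put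
\begin{equation}\label{eq:P}
P_\Gamma(y)=\sum_{S\subseteq[n]}\ \prod_{J}\bigl(y^{|J|}-1\bigr)=\sum_{i=0}^n p_iy^i,
\end{equation}
where $J$ runs over the vertex sets of the connected components of the induced subgraph $\Gamma[S]$. The term of $S$ is monic of degree $|S|$, so $P_\Gamma$ is monic of degree $n$. If $C$ is a polyhedral cone and $\psi$ is a linear functional that is positive on $C\setminus\{0\}$, we call the polytope $\{x\in C:\psi(x)=1\}$ a \emph{slice} of $C$.

\begin{theorem}\label{thm:faces}
Let $A$ be a real $n\times n$ matrix, $n\ge1$, such that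
\begin{itemize}
\item[(H1)] $A_{ij}\le0$ for $i\ne j$;
\item[(H2)] $A_{ij}<0$ if and only if $A_{ji}<0$, for $i\ne j$;
\item[(H3)] $Aw>0$ for some vector $w>0$.
\end{itemize}
Let $\Gamma$ be the graph on $[n]$ whose edges are the pairs $\{i,j\}$, $i\ne j$, with $A_{ij}<0$. Then $A$ is invertible. For $m\ge0$ put
\[
C_A=\{(a,b)\in\mathbb R^n_{\ge0}\times\mathbb R^n_{\ge0}:\ A^{-1}(a-b)\ge0\},\qquad C_{A,m}=C_A\times\mathbb R^m_{\ge0}.
\]
The number of faces of $C_{A,m}$ of each dimension is given by
\begin{equation}\label{eq:facepoly}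
\sum_{F}q^{\dim F}=(1+q)^{n+m}\,P_\Gamma(1+q).
\end{equation}
Consequently, a slice of $C_{A,m}$ is a polytope of dimension $2n+m-1$ with $h_k=1$ for $n\le k\le 2n+m-1$ and
\begin{equation}\label{eq:hform}
h_k=1+(-1)^k\sum_{i=0}^{n-1-k}\binom{n-1-i}{k}p_i\qquad(0\le k\le n-1).
\end{equation}
\end{theorem}

Let $P_n$ denote $P_\Gamma$ for the path $1-2-\dots-n$, and put $P_0=1$. The Kostka polytope is the case of a path, and there the formula is explicit enough to decide where the run of ones begins.

\begin{theorem}\label{thm:range}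
The $h$-vector of $\Pi_r$ is given by the formulas of Theorem~\ref{thm:faces} with $n=r-1$, $m=1$ and $P_\Gamma=P_n$, where
\begin{equation}\label{eq:gf}
\sum_{n\ge0}P_n(y)z^n=\frac{1-2z+yz^2}{1-(2+y)z+(2+y)z^2-yz^3}.
\end{equation}
Moreover:
\begin{itemize}
\item[(a)] $h_{r-2}=1+(-1)^r\,2^{r/2}\cos(\pi r/4)$, which equals $1$ if and only if $r\equiv2\pmod4$;
\item[(b)] if $r\equiv2\pmod4$ and $r\ge6$, then $h_{r-3}=1-\frac r2(-4)^{(r-2)/4}\ne1$.
\end{itemize}
Hence the least $k_0\ge0$ with $h_k=1$ for all $k_0\le k\le 2r-2$ is $k_0=r-1$ if $r\not\equiv2\pmod4$, and $k_0=r-2$ if $r\equiv2\pmod4$. In particular, no uniform bound better than $r-1$ is possible in Theorem~\ref{thm:main}.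
\end{theorem}

Summing \eqref{eq:P} over the subsets of a short path gives
\begin{align*}
P_1&=1+(y-1)=y,\\
P_2&=1+2(y-1)+(y^2-1)=y^2+2y-2,\\
P_3&=1+3(y-1)+2(y^2-1)+(y-1)^2+(y^3-1)=y^3+3y^2+y-4.
\end{align*}
By \eqref{eq:hform}, $h_1=1-p_0=3$ for $r=3$, while $h_1=1-(2p_0+p_1)=8$ and $h_2=1+p_0=-3$ for $r=4$. Together with $h_0=1$ and Theorem~\ref{thm:main}, these values give \eqref{eq:small}.

The proof has three steps. Section~\ref{sec:h} shows that a final run of ones in the $h$-vector is the same as a power of $1+q$ dividing the generating polynomial of the faces. Section~\ref{sec:coords} identifies $\mathcal K_r$ with a cone $C_{A,1}$. Sections~\ref{sec:supp} and~\ref{sec:count} count the faces of $C_A$ by recording which inequalities are strict on them, first for $r=3$ and then in general. Section~\ref{sec:range} proves Theorem~\ref{thm:range}, and Section~\ref{sec:roots} treats root systems.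

\section{The $h$-vector and powers of $1+q$}\label{sec:h}

For a $d$-polytope $Q$ put $f_d=1$ and define the \emph{face polynomial}
\[
\Phi_Q(q)=\sum_{i=0}^{d+1}f_{i-1}q^i .
\]
For a simplex, $f_{i-1}=\binom{d+1}{i}$ and $\Phi_Q=(1+q)^{d+1}$. To compare $Q$ with a simplex we expand $\Phi_Q$ in powers of $1+q$.

\begin{proposition}\label{prop:h}
Let $Q$ be a $d$-polytope and write $\Phi_Q(q)=\sum_{j=0}^{d+1}\varphi_j(1+q)^j$.
\begin{itemize}
\item[(a)] For $0\le k\le d$,
\[
h_k=1+(-1)^k\sum_{j=0}^{d-k}\binom{d-j}{k}\varphi_j .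
\]
\item[(b)] Let $1\le s\le d+1$. Then $h_k=1$ for all $d-s+1\le k\le d$ if and only if $(1+q)^s$ divides $\Phi_Q(q)$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) Let $h(x)=\sum_{k=0}^dh_kx^{d-k}$. The coefficient of $x^{d-k}$ in $(x-1)^{d-i}$ is $(-1)^{k-i}\binom{d-i}{k-i}$, so \eqref{eq:hdef} says that $h(x)=\sum_{i=0}^df_{i-1}(x-1)^{d-i}$. Multiply by $x-1$ and add $f_d=1$. Since $1+\frac1{x-1}=\frac x{x-1}$, this gives
\[
1+(x-1)h(x)=(x-1)^{d+1}\,\Phi_Q\Bigl(\frac1{x-1}\Bigr)=\sum_{j=0}^{d+1}\varphi_j\,x^j(x-1)^{d+1-j}.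
\]
The polynomial $\Phi_Q$ is monic, so $\varphi_{d+1}=1$ and the last term is $x^{d+1}$. Subtracting $1$ and dividing by $x-1$, we get
\[
h(x)=(1+x+\dots+x^d)+\sum_{j=0}^d\varphi_j\,x^j(x-1)^{d-j}.
\]
The coefficient of $x^{d-k}$ in $x^j(x-1)^{d-j}$ is $(-1)^k\binom{d-j}{k}$ if $j\le d-k$, and $0$ otherwise.

(b) The divisibility means that $\varphi_0=\dots=\varphi_{s-1}=0$. If this holds and $k\ge d-s+1$, then every $j$ in the sum in (a) satisfies $j\le s-1$, so $h_k=1$. Otherwise let $j_0\le s-1$ be the least index with $\varphi_{j_0}\ne0$, and take $k=d-j_0\ge d-s+1$. Only $j=j_0$ contributes to the sum, and $h_k=1+(-1)^k\varphi_{j_0}\ne1$.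
\end{proof}

The case $s=1$ is Euler's relation $\Phi_Q(-1)=0$, and a simplex falls under $s=d+1$. For $d=2r-2$ and $s=r$ the range in (b) is $r-1\le k\le 2r-2$. Theorem~\ref{thm:main} is therefore equivalent to the statement that $(1+q)^r$ divides $\Phi_{\Pi_r}$.

It is easier to count faces of cones. For a polyhedral cone $C$ let $\Phi_C(q)=\sum_Fq^{\dim F}$, the sum over all (nonempty) faces $F$ of $C$, including $C$ itself. We use two standard facts.
\begin{itemize}
\item[(F1)] If $Q$ is a slice of $C$, then $F\mapsto F\cap Q$ is a bijection from the faces of $C$ to the faces of $Q$ that lowers the dimension by one; the apex $\{0\}$ goes to the empty face. Hence $\Phi_Q=\Phi_C$, and all slices of $C$ have the same $h$-vector.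
\item[(F2)] The faces of a product $C\times C'$ are the products $F\times F'$ of faces. Hence $\Phi_{C\times C'}=\Phi_C\,\Phi_{C'}$. In particular $\Phi_{C\times\mathbb R^m_{\ge0}}=(1+q)^m\Phi_C$.
\end{itemize}
By (F2), a factor $\mathbb R_{\ge0}$ of the cone, which makes the slice a pyramid, is one source of factors $1+q$. The next section finds one such factor in $\mathcal K_r$. The other $r-1$ factors $1+q$ do not come from a product decomposition in general. If $\mathcal K_3$, of dimension $5$, were a product $C'\times\mathbb R^3_{\ge0}$, then $C'$ would be a pointed cone of dimension $2$, which has two rays, and $\Pi_3$ would be a simplex; but $h_1=3$.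

\section{The Kostka cone in difference coordinates}\label{sec:coords}

The natural coordinates on $\mathcal K_r$ are the linear forms that appear in its inequalities. Let $n=r-1$ and $V=\{(\lambda,\mu)\in\mathbb R^{2r}:\sum_j\lambda_j=\sum_j\mu_j\}$. On $V$ define
\[
a_i=\lambda_i-\lambda_{i+1},\qquad b_i=\mu_i-\mu_{i+1}\quad(1\le i\le n),\qquad c_i=\sum_{j\le i}(\lambda_j-\mu_j)\quad(0\le i\le r),
\]
so that $c_0=c_r=0$, and let $a,b,c\in\mathbb R^n$ be the vectors with entries $a_i,b_i,c_i$, $1\le i\le n$. Then $\mathcal K_r$ is the subset of $V$ where $a,b,c\ge0$, $\lambda_r\ge0$ and $\mu_r\ge0$.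

\begin{proposition}\label{prop:coords}
Let $n=r-1$ and let $A$ be the Cartan matrix of type $A_n$, that is, $A_{ii}=2$, $A_{ij}=-1$ if $|i-j|=1$, and $A_{ij}=0$ otherwise. Then $A$ satisfies {\rm(H1)--(H3)}, its graph $\Gamma$ is the path on $[n]$, and $(\lambda,\mu)\mapsto(a,b,\lambda_r)$ is a linear isomorphism $V\to\mathbb R^{2n+1}$ that maps $\mathcal K_r$ onto $C_{A,1}$. The polytope $\Pi_r$ is a slice of $\mathcal K_r$.
\end{proposition}

\begin{proof}
Conditions (H1), (H2) and the description of $\Gamma$ are read off from $A$. For (H3) take $w_i=i(r-i)$. Then $w_i>0$ for $1\le i\le n$ and $w_0=w_r=0$, and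
\[
(Aw)_i=2w_i-w_{i-1}-w_{i+1}=r\bigl(2i-(i-1)-(i+1)\bigr)-\bigl(2i^2-(i-1)^2-(i+1)^2\bigr)=2 .
\]
By Lemma~\ref{lem:matrix} below, whose proof uses only (H1)--(H3), $A$ is invertible.

The map is injective, because $a$ and $\lambda_r$ determine $\lambda$, and then $b$ and $\sum_j\mu_j=\sum_j\lambda_j$ determine $\mu$. Since $\dim V=2r-1=2n+1$, it is an isomorphism. The differences of $\lambda-\mu$ are second differences of its partial sums:
\[
a_i-b_i=(\lambda_i-\mu_i)-(\lambda_{i+1}-\mu_{i+1})=(c_i-c_{i-1})-(c_{i+1}-c_i)=2c_i-c_{i-1}-c_{i+1}.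
\]
Because $c_0=c_r=0$, this reads $a-b=Ac$, so $c=A^{-1}(a-b)$. The inequality $\mu_r\ge0$ is redundant, since $c_r=0$ gives $\mu_r=\lambda_r+c_{r-1}$. The remaining inequalities $a,b,c\ge0$ and $\lambda_r\ge0$ define $C_{A,1}$. Finally, all coordinates $\lambda_j,\mu_j$ are nonnegative on $\mathcal K_r$, so their sum is positive on $\mathcal K_r\setminus\{0\}$.
\end{proof}

The factor $\mathbb R_{\ge0}$ is the ray spanned by $\lambda=\mu=(1,\dots,1)$. For $r=2$ we have $A=(2)$ and $C_A=\{a_1\ge b_1\ge0\}$, a planar cone with two rays. So $\Pi_2$ is a triangle, with vertices on the rays of the pairs $((1,1),(1,1))$, $((1,0),(1,0))$ and $((2,0),(1,1))$.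

\section{Supports, and the case $r=3$}\label{sec:supp}

The cone $C_A$ lies in a space of dimension $2n$ and is cut out by $3n$ inequalities, some of which may be redundant. A face is therefore not named uniquely by a set of inequalities that one sets to zero. The set of inequalities that are strict at a generic point of the face does name it uniquely.

Let $\ell_e$, $e\in E$, be finitely many linear functionals on a real vector space $W$, and let $C=\{v\in W:\ell_e(v)\ge0\text{ for all }e\}$. The faces of $C$ are the sets $\{v\in C:\ell_e(v)=0\text{ for }e\in Z\}$ with $Z\subseteq E$. The \emph{support} of $v\in C$ is $\sigma(v)=\{e:\ell_e(v)>0\}$, and a subset $\sigma\subseteq E$ is \emph{realizable} if it is the support of some point of $C$. For $\sigma\subseteq E$ let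
\[
L_\sigma=\{v\in W:\ \ell_e(v)=0\text{ for }e\notin\sigma\},\qquad F_\sigma=C\cap L_\sigma .
\]

\begin{lemma}\label{lem:supp}
The map $\sigma\mapsto F_\sigma$ is a bijection from the realizable subsets of $E$ to the faces of $C$, and $\dim F_\sigma=\dim L_\sigma$ for realizable $\sigma$.
\end{lemma}

\begin{proof}
Let $\sigma=\sigma(v)$. Then $v\in F_\sigma$, and every point of $F_\sigma$ has support contained in $\sigma$. So $\sigma$ is the largest support of a point of $F_\sigma$, and the map is injective. Let $F$ be the face given by $Z\subseteq E$, and let $\sigma$ be the set of $e$ such that $\ell_e$ does not vanish identically on $F$. For each $e\in\sigma$ choose $u_e\in F$ with $\ell_e(u_e)>0$. Then $v=\sum_{e\in\sigma}u_e$ lies in $F$ and has support $\sigma$. We have $F\subseteq F_\sigma$ by the choice of $\sigma$, and $F_\sigma\subseteq F$ because $\sigma\cap Z=\emptyset$. So the map is surjective. Finally, if $\sigma=\sigma(v)$, then the inequalities $\ell_e>0$, $e\in\sigma$, hold near $v$, so $F_\sigma$ contains a neighborhood of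 $v$ in $L_\sigma$.
\end{proof}

We apply the lemma to $C_A$ with the $3n$ functionals $a_i$, $b_i$, $c_i$, where $c=A^{-1}(a-b)$. A support is a triple $(\sigma_a,\sigma_b,S)$ of subsets of $[n]$, the supports of $a$, $b$ and $c$. From now on $y=1+q$. A coordinate that is free to be zero or positive, and that adds one to the dimension when positive, contributes a factor $y$ to the face polynomial.

\begin{example}\label{ex:r3}
Let $r=3$, so $n=2$ and
\[
a_1-b_1=2c_1-c_2,\qquad a_2-b_2=2c_2-c_1 .
\]
We sort the faces of $C_A$ by $S$.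

\emph{$S=\emptyset$.} Here $a=b$. The set $\sigma_a=\sigma_b$ is arbitrary and the dimension is $|\sigma_a|$. The contribution is $y^2$.

\emph{$S=\{1\}$.} The points with $c_2=0$ are parametrized by $c_1,b_1,a_2$ through $a_1=b_1+2c_1$ and $b_2=a_2+c_1$. With $c_1>0$, both $a_1$ and $b_2$ are forced to be positive, while $b_1$ and $a_2$ are free. The contribution is $qy^2=(y-1)y^2$. The case $S=\{2\}$ is the mirror image.

\emph{$S=\{1,2\}$.} Adding the two equations gives $a_1+a_2=b_1+b_2+c_1+c_2>0$, so $\sigma_a\ne\emptyset$. Conversely,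
\[
3c_1=2(a_1-b_1)+(a_2-b_2),\qquad 3c_2=(a_1-b_1)+2(a_2-b_2),
\]
so one large entry of $a$ makes both $c_1$ and $c_2$ positive, whatever $b$ is. Thus $\sigma_b$ is arbitrary and $\sigma_a$ is an arbitrary nonempty set. No $c_i$ is set to zero, so the dimension is $|\sigma_a|+|\sigma_b|$. The contribution is $(y^2-1)y^2$.

The sum is
\[
\Phi_{C_A}=y^2\bigl(1+2(y-1)+(y^2-1)\bigr)=y^2P_2(y)=1+6q+10q^2+6q^3+q^4 .
\]
Multiplying by $1+q$, we find that $\Pi_3$ has $(f_0,f_1,f_2,f_3)=(7,16,16,7)$. A simple $4$-polytope with $7$ vertices has $7\cdot4/2=14$ edges, and a simplicial one with $7$ facets has $14$ two-dimensional faces, so $\Pi_3$ is neither.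
\end{example}

The example shows where the factor $y^n$ comes from. Once $S$ is fixed, every index $i$ carries one coordinate whose vanishing is unconstrained: it is $b_i$ if $i\in S$ and $a_i$ if $i\notin S$. The choice depends on $S$, which is why the factor appears in the count without a product decomposition of the cone. What remains after removing $y^n$ is the condition that $a$ does not vanish on $S$, and we will see that it must be imposed on each component of $\Gamma[S]$ separately.

\section{The faces of $C_A$}\label{sec:count}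

Throughout this section $A$ satisfies (H1)--(H3). By (H2), for $i\ne j$, the vertices $i$ and $j$ are neighbors in $\Gamma$ if and only if $A_{ij}<0$, in either order; for non-neighbors $A_{ij}=0$. For $J\subseteq[n]$ let $A_J$ be the principal submatrix with rows and columns in $J$, and let $v_J$ be the restriction of a vector $v$ to $J$.

\subsection*{Positivity of the inverses}
In Example~\ref{ex:r3} we used that the inverse of $A$ has positive entries. In general we need this for the submatrices $A_J$, and we have no formula for their inverses. A minimum principle replaces the formula.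

\begin{lemma}\label{lem:matrix}
Let $J\subseteq[n]$ be nonempty.
\begin{itemize}
\item[(a)] If $u\in\mathbb R^J$ and $A_Ju\ge0$, then $u\ge0$. The matrix $A_J$ is invertible.
\item[(b)] If $\Gamma[J]$ is connected, then all entries of $A_J^{-1}$ are positive.
\end{itemize}
\end{lemma}

\begin{proof}
For $i\in J$ we have $(A_Jw_J)_i=(Aw)_i-\sum_{j\notin J}A_{ij}w_j\ge(Aw)_i>0$ by (H1) and (H3).

(a) Let $\theta=\min_{j\in J}u_j/w_j$, attained at $i$, and suppose that $\theta<0$. The vector $u-\theta w_J$ is nonnegative and vanishes at $i$, so by (H1)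
\[
\bigl(A_J(u-\theta w_J)\bigr)_i=\sum_{j\in J,\,j\ne i}A_{ij}(u_j-\theta w_j)\le0 .
\]
The left side equals $(A_Ju)_i-\theta(A_Jw_J)_i$, which is positive. This contradiction shows that $\theta\ge0$, so $u\ge0$. If $A_Ju=0$, then both $u\ge0$ and $-u\ge0$, so $u=0$.

(b) Let $u$ be a column of $A_J^{-1}$, so that $A_Ju$ is a unit vector. Then $u\ne0$, and $u\ge0$ by (a). Suppose that $u_i=0$. Then
\[
0\le(A_Ju)_i=\sum_{j\in J,\,j\ne i}A_{ij}u_j\le0,
\]
so every term $A_{ij}u_j$ vanishes, and $u_j=0$ for every neighbor $j\in J$ of $i$. Since $\Gamma[J]$ is connected, the zeros spread to all of $J$, and $u=0$, a contradiction. So $u>0$.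
\end{proof}

Taking $J=[n]$ in (a) shows that $A$ is invertible.

\subsection*{Realizable supports}
Fix $S\subseteq[n]$. By a \emph{component} we mean the vertex set of a connected component of $\Gamma[S]$. Call $i\notin S$ \emph{adjacent} if it has a neighbor in $S$. Let $c\in\mathbb R^n$ vanish outside $S$. The equation $a-b=Ac$ then splits into independent pieces. If $J$ is a component, $i\in J$ and $j\notin J$, then either $j\notin S$ and $c_j=0$, or $j$ lies in another component and $A_{ij}=0$. Hence
\begin{equation}\label{eq:in}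
(Ac)_J=A_Jc_J\qquad\text{for every component }J .
\end{equation}
For $i\notin S$ we have $(Ac)_i=\sum_{j\in S}A_{ij}c_j$, and therefore
\begin{equation}\label{eq:out}
(Ac)_i=0\ \text{ if $i$ is not adjacent},\qquad (Ac)_i<0\ \text{ if $i$ is adjacent and $c_S>0$}.
\end{equation}

\begin{proposition}\label{prop:real}
A triple $(\sigma_a,\sigma_b,S)$ is realizable for $C_A$ if and only if
\begin{itemize}
\item[(R1)] every non-adjacent $i\notin S$ satisfies $i\in\sigma_a\iff i\in\sigma_b$;
\item[(R2)] every adjacent $i\notin S$ lies in $\sigma_b$;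
\item[(R3)] every component $J$ satisfies $J\cap\sigma_a\ne\emptyset$.
\end{itemize}
The corresponding face has dimension $|\sigma_a|+|\sigma_b\cap S|$.
\end{proposition}

\begin{proof}
\emph{Necessity.} Let $(a,b)\in C_A$ have support $(\sigma_a,\sigma_b,S)$, and let $c=A^{-1}(a-b)$. For $i\notin S$, \eqref{eq:out} gives $a_i=b_i$ if $i$ is not adjacent, which is (R1), and $b_i>a_i\ge0$ if $i$ is adjacent, which is (R2). If $a_J=0$ for a component $J$, then $A_J(-c_J)=b_J\ge0$ by \eqref{eq:in}, so $-c_J\ge0$ by Lemma~\ref{lem:matrix}(a). This contradicts $c_J>0$, and (R3) follows.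

\emph{Solving the equation.} The other two parts use the following construction. Let $a\in\mathbb R^n$ and $b_S\in\mathbb R^S$ be arbitrary. Define $c$ by $c_J=A_J^{-1}(a_J-b_J)$ on each component $J$ and $c=0$ outside $S$, and define $b_i=a_i-(Ac)_i$ for $i\notin S$. Then $a-b=Ac$, by \eqref{eq:in} on $S$ and by definition outside $S$. Conversely, if $a-b=Ac$ and $c$ vanishes outside $S$, then \eqref{eq:in} shows that $c$ and $b$ arise from $(a,b_S)$ in this way. So $(a,b)\mapsto(a,b_S)$ is a linear isomorphism from $M=\{(a,b):c_i=0\text{ for }i\notin S\}$ onto $\mathbb R^n\times\mathbb R^S$.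

\emph{Sufficiency.} Assume (R1)--(R3) and let $T>0$. Put $a_i=T$ for $i\in\sigma_a\cap S$, $a_i=1$ for $i\in\sigma_a\setminus S$, and $a_i=0$ for $i\notin\sigma_a$. For $i\in S$ put $b_i=1$ if $i\in\sigma_b$ and $b_i=0$ otherwise. Complete these values to a point of $M$. On a component $J$,
\[
c_J=T\,A_J^{-1}\mathbf 1_{J\cap\sigma_a}-A_J^{-1}\mathbf 1_{J\cap\sigma_b},
\]
where $\mathbf 1_X$ is the indicator vector of $X$. By (R3) and Lemma~\ref{lem:matrix}(b), $A_J^{-1}\mathbf 1_{J\cap\sigma_a}>0$, so $c_J>0$ on all components when $T$ is large. Then $c\ge0$ has support $S$. Let $i\notin S$. If $i$ is adjacent, then $b_i>a_i\ge0$ by \eqref{eq:out}, and $i\in\sigma_b$ by (R2). If $i$ is not adjacent, then $b_i=a_i$, which is positive exactly when $i\in\sigma_a$, that is, by (R1), when $i\in\sigma_b$. So $b\ge0$ has support $\sigma_b$, and the point lies in $C_A$ with the required support.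

\emph{Dimension.} By Lemma~\ref{lem:supp} we need the dimension of the subspace $L\subseteq M$ defined by $a_i=0$ for $i\notin\sigma_a$ and $b_i=0$ for $i\notin\sigma_b$. Let $L'\subseteq M$ be defined by $a_i=0$ for $i\notin\sigma_a$ and $b_i=0$ for $i\in S\setminus\sigma_b$ only. These are coordinate conditions on $(a,b_S)$, so $\dim L'=|\sigma_a|+|\sigma_b\cap S|$. We have $L\subseteq L'$, and we claim equality. Let $(a,b)\in L'$ and $i\notin S\cup\sigma_b$. By (R2), $i$ is not adjacent, so $b_i=a_i$ by \eqref{eq:out}. By (R1), $i\notin\sigma_a$, so $a_i=0$. Hence $b_i=0$, and $(a,b)\in L$.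
\end{proof}

\subsection*{The count}

\begin{proof}[Proof of Theorem~\ref{thm:faces}]
Fix $S$ and sum $q^{|\sigma_a|+|\sigma_b\cap S|}$ over the pairs $(\sigma_a,\sigma_b)$ that satisfy (R1)--(R3). Outside $S$, the set $\sigma_a\setminus S$ is arbitrary, and (R1), (R2) then determine $\sigma_b\setminus S$; this gives the factor $y^{n-|S|}$. On a component $J$, the set $\sigma_b\cap J$ is arbitrary and $\sigma_a\cap J$ is an arbitrary nonempty set; this gives the factor $y^{|J|}(y^{|J|}-1)$. Since the sizes $|J|$ add up to $|S|$, Lemma~\ref{lem:supp} and Proposition~\ref{prop:real} give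
\[
\Phi_{C_A}=\sum_{S\subseteq[n]}y^{n-|S|}\prod_Jy^{|J|}\bigl(y^{|J|}-1\bigr)=y^nP_\Gamma(y).
\]
By (F2), $\Phi_{C_{A,m}}=y^{n+m}P_\Gamma(y)$, which is \eqref{eq:facepoly}. The degree $2n+m$ of this polynomial is the dimension of $C_{A,m}$. The cone lies in a nonnegative orthant, so it has slices (take the sum of the coordinates), and each slice $Q$ has dimension $d=2n+m-1$.

By (F1), $\Phi_Q=\sum_{i=0}^np_i\,y^{n+m+i}$. In the notation of Proposition~\ref{prop:h}, $\varphi_j=0$ for $j<n+m$ and $\varphi_{n+m+i}=p_i$. Part (b) with $s=n+m$ gives $h_k=1$ for $n\le k\le d$. For $0\le k\le n-1$, put $j=n+m+i$ in part (a). Then $d-j=n-1-i$, the condition $j\le d-k$ becomes $i\le n-1-k$, and we obtain \eqref{eq:hform}.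
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:coords}, $\Pi_r$ is linearly isomorphic to a slice of $C_{A,1}$ with $n=r-1$. Theorem~\ref{thm:faces} gives $\Phi_{\Pi_r}=(1+q)^rP_{r-1}(1+q)$, $\dim\Pi_r=2r-2$, and $h_k=1$ for $r-1\le k\le2r-2$.
\end{proof}

\begin{remark}[The hypotheses]\label{rem:hyp}
Condition (H1) gives the signs in Lemma~\ref{lem:matrix} and in \eqref{eq:out}. Condition (H3) enters only through Lemma~\ref{lem:matrix}(a); without it $A$ can be singular, as $\left(\begin{smallmatrix}1&-1\\-1&1\end{smallmatrix}\right)$ shows. Condition (H2) is used in Lemma~\ref{lem:matrix}(b), where a zero must spread along an edge in both directions, and in the strict inequality of \eqref{eq:out}. Formula \eqref{eq:facepoly} fails without it. Let $A=\left(\begin{smallmatrix}1&0\\-1&1\end{smallmatrix}\right)$, which satisfies (H1), and (H3) with $w=(1,2)$. The equations are $a_1-b_1=c_1$ and $a_2-b_2=c_2-c_1$. We argue as in Example~\ref{ex:r3}. For $S=\emptyset$ we have $a=b$, which contributes $y^2$. For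 $S=\{1\}$ we have $a_1=b_1+c_1$ and $b_2=a_2+c_1$ with $b_1,a_2$ free, which contributes $qy^2$. For $S=\{2\}$ we have $b_1=a_1$ and $a_2=b_2+c_2$ with $a_1,b_2$ free, which contributes $qy^2$. For $S=\{1,2\}$ the inequality $c_1>0$ forces $a_1>0$, and a large $a_1$ makes $c_1$ and $c_2=a_1-b_1+a_2-b_2$ positive for any $b_1,a_2,b_2$; this contributes $qy^3$. The total is $y^2(y^2+y-1)$, whereas the two graphs on two vertices have $P_\Gamma=y^2$ and $P_\Gamma=y^2+2y-2$.
\end{remark}

\begin{remark}\label{rem:lattice}
For realizable $\sigma,\tau$ in Lemma~\ref{lem:supp}, $F_\sigma\subseteq F_\tau$ holds if and only if $\sigma\subseteq\tau$, because $F_\sigma$ contains a point with support $\sigma$. Conditions (R1)--(R3) involve only $\Gamma$, so the partially ordered set of faces of $C_A$ depends only on $\Gamma$.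
\end{remark}

\section{Where the run of ones begins}\label{sec:range}

Formula \eqref{eq:hform} is triangular: $h_{n-1}$ involves $p_0$, $h_{n-2}$ involves $p_0$ and $p_1$, and so on. The run of ones therefore extends below $k=n$ exactly as far as the lowest coefficients of $P_\Gamma$ vanish.

\begin{corollary}\label{cor:range}
In Theorem~\ref{thm:faces}, let $s$ be the order of vanishing of $P_\Gamma$ at $y=0$. Then $h_k=1$ for all $k\ge n-s$, and if $s<n$, then $h_{n-1-s}=1+(-1)^{n-1-s}p_s\ne1$.
\end{corollary}

\begin{proof}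
If $n-s\le k\le n-1$, the sum in \eqref{eq:hform} involves only $p_i$ with $i\le s-1$, and these vanish. If $k=n-1-s\ge0$, the only nonzero term is $\binom kk p_s$.
\end{proof}

For the path we need $p_0=P_n(0)$, and $p_1=P_n'(0)$ when $p_0=0$. Both come from the generating function.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
The first assertion is Proposition~\ref{prop:coords} combined with Theorem~\ref{thm:faces}. Throughout, $n=r-1$ when we speak of $\Pi_r$.

\emph{The generating function.} If the complement of $S\subseteq[n]$ has $t$ elements, it cuts the path into $t+1$ possibly empty intervals of lengths $\ell_0,\dots,\ell_t\ge0$ with $\ell_0+\dots+\ell_t+t=n$. The nonempty intervals are the components of $\Gamma[S]$, and $S\mapsto(\ell_0,\dots,\ell_t)$ is a bijection onto such sequences. Give an interval of length $\ell\ge1$ the weight $(y^\ell-1)z^\ell$ and the empty interval the weight $1$. The total weight of one interval is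
\[
U=1+\frac{yz}{1-yz}-\frac z{1-z}=\frac{(1-yz)(1-z)+(y-1)z}{(1-yz)(1-z)}=\frac{1-2z+yz^2}{(1-yz)(1-z)} .
\]
Hence
\[
\sum_{n\ge0}P_nz^n=\sum_{t\ge0}z^tU^{t+1}=\frac U{1-zU}=\frac{1-2z+yz^2}{(1-yz)(1-z)-z(1-2z+yz^2)},
\]
and the denominator expands to $1-(2+y)z+(2+y)z^2-yz^3$. This is \eqref{eq:gf}.

\emph{The constant term.} Let $\zeta=1+\mathrm i=\sqrt2\,e^{\mathrm i\pi/4}$. Then $\zeta+\bar\zeta=2$ and $\zeta\bar\zeta=2$, so $D:=1-2z+2z^2=(1-\zeta z)(1-\bar\zeta z)$. At $y=0$, \eqref{eq:gf} becomes
\[
\sum_{n\ge0}P_n(0)z^n=\frac{1-2z}{D}=\frac12\Bigl(\frac\zeta{1-\zeta z}+\frac{\bar\zeta}{1-\bar\zeta z}\Bigr),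
\]
because the numerator on the right is $\frac12(\zeta+\bar\zeta-2\zeta\bar\zeta z)=1-2z$. Therefore $p_0=\operatorname{Re}\zeta^{n+1}=2^{r/2}\cos(\pi r/4)$. Formula \eqref{eq:hform} with $k=n-1=r-2$ gives $h_{r-2}=1+(-1)^rp_0$. The cosine vanishes if and only if $r/4\in\frac12+\mathbb Z$, that is, $r\equiv2\pmod4$. This proves (a).

\emph{The linear term.} Differentiate \eqref{eq:gf} in $y$ at $y=0$. The numerator has value $1-2z$ and derivative $z^2$; the denominator has value $D$ and derivative $-z+z^2-z^3$. Since
\[
z^2(1-2z+2z^2)+(1-2z)(z-z^2+z^3)=z-2z^2+z^3=z(1-z)^2,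
\]
the quotient rule gives
\[
\sum_{n\ge0}P_n'(0)z^n=z\Bigl(\frac{1-z}D\Bigr)^2 .
\]
Now $\frac{1-z}D=\frac12\bigl(\frac1{1-\zeta z}+\frac1{1-\bar\zeta z}\bigr)$, since the numerator on the right is $\frac12(2-(\zeta+\bar\zeta)z)$. Squaring,
\[
\Bigl(\frac{1-z}D\Bigr)^2=\frac14\Bigl(\frac1{(1-\zeta z)^2}+\frac1{(1-\bar\zeta z)^2}+\frac2D\Bigr).
\]
The coefficient of $z^j$ in $(1-\zeta z)^{-2}$ is $(j+1)\zeta^j$, and the coefficient of $z^j$ in $1/D$ is
\[
\sum_{i=0}^j\zeta^i\bar\zeta^{\,j-i}=\frac{\zeta^{j+1}-\bar\zeta^{\,j+1}}{\zeta-\bar\zeta}=\operatorname{Im}\zeta^{j+1}.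
\]
Taking $j=n-1=r-2$, we obtain
\[
p_1=\tfrac12\bigl((r-1)\operatorname{Re}\zeta^{r-2}+\operatorname{Im}\zeta^{r-1}\bigr).
\]
Let $r-2=4u$ with $u$ an integer. Since $\zeta^4=-4$, we have $\zeta^{r-2}=(-4)^u$ and $\zeta^{r-1}=(-4)^u(1+\mathrm i)$, so $p_1=\frac12(-4)^u\bigl((r-1)+1\bigr)=\frac r2(-4)^{(r-2)/4}\ne0$. Together with $p_0=0$, this says that $P_n$ vanishes to order $s=1$ at $y=0$. For $r\ge6$ we have $s<n$, and Corollary~\ref{cor:range} gives $h_{r-3}=1+(-1)^{r-3}p_1=1-p_1$, because $r-3$ is odd. This proves (b).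

\emph{The exact range.} If $r\not\equiv2\pmod4$, then $h_k=1$ for $k\ge r-1$ by Theorem~\ref{thm:main} and $h_{r-2}\ne1$ by (a), so $k_0=r-1$. If $r\equiv2\pmod4$, then $h_k=1$ for $k\ge r-2$ by Theorem~\ref{thm:main} and (a). For $r\ge6$, (b) gives $k_0=r-2$. For $r=2$ the index $r-2=0$ is already the first one, so $k_0=0=r-2$.
\end{proof}

The first case of (b) is $r=6$, where $h_4=1$ and $h_3=1-3\cdot(-4)=13$.

\section{Dominance cones of root systems}\label{sec:roots}

The matrix in Proposition~\ref{prop:coords} is a Cartan matrix, and the same reduction works for every root system of finite type. Let $R$ be a reduced root system of rank $n$ that spans a Euclidean space $\mathbb E$ with inner product $(\cdot,\cdot)$, and let $\alpha_1,\dots,\alpha_n$ be simple roots. For $\lambda\in\mathbb E$ write $\langle\lambda,\alpha_i^\vee\rangle=2(\lambda,\alpha_i)/(\alpha_i,\alpha_i)$. The vector $\lambda$ is \emph{dominant} if $\langle\lambda,\alpha_i^\vee\rangle\ge0$ for all $i$. The Cartan matrix has entries $A_{ij}=\langle\alpha_j,\alpha_i^\vee\rangle$,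 and its graph $\Gamma$, with an edge $\{i,j\}$ when $(\alpha_i,\alpha_j)\ne0$, is the simple graph underlying the Dynkin diagram. We recall three standard facts. The simple roots form a basis of $\mathbb E$, in which every positive root has nonnegative coefficients. Distinct simple roots satisfy $(\alpha_i,\alpha_j)\le0$. The half-sum $\rho$ of the positive roots satisfies $\langle\rho,\alpha_i^\vee\rangle=1$ for all $i$. Let
\[
\mathcal D_R=\Bigl\{(\lambda,\mu)\in\mathbb E\times\mathbb E:\ \lambda,\mu\text{ dominant},\ \ \lambda-\mu\in\sum_j\mathbb R_{\ge0}\,\alpha_j\Bigr\}.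
\]

\begin{corollary}\label{cor:roots}
A slice of $\mathcal D_R$ is a polytope of dimension $2n-1$ with $h_k=1$ for $n\le k\le 2n-1$. Its remaining entries $h_k$ are given by \eqref{eq:hform}, and the $h$-vector depends only on the simple graph underlying the Dynkin diagram.
\end{corollary}

\begin{proof}
Condition (H1) holds because $(\alpha_i,\alpha_j)\le0$ for $i\ne j$, and (H2) holds because the inner product is symmetric. Write $\rho=\sum_jw_j\alpha_j$. Each simple root is a positive root, and the other positive roots have nonnegative coefficients, so $w_j\ge\frac12$. Also $(Aw)_i=\langle\rho,\alpha_i^\vee\rangle=1$. This is (H3). Put $a_i=\langle\lambda,\alpha_i^\vee\rangle$, $b_i=\langle\mu,\alpha_i^\vee\rangle$ and $\lambda-\mu=\sum_jc_j\alpha_j$. Since the $\alpha_i$ form a basis, $(\lambda,\mu)\mapsto(a,b)$ is a linear isomorphism $\mathbb E\times\mathbb E\to\mathbb R^{2n}$, and $a_i-b_i=\sum_jA_{ij}c_j$. So $\mathcal D_R$ is mapped onto $C_A$, and Theorem~\ref{thm:faces} applies with $m=0$.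
\end{proof}

The types $A_n$, $B_n$ and $C_n$ all have the path as underlying graph, so their cones share the face polynomial $(1+q)^nP_n(1+q)$. By Proposition~\ref{prop:coords}, $\mathcal K_r\cong\mathcal D_R\times\mathbb R_{\ge0}$ for $R$ of type $A_{r-1}$. Since \eqref{eq:hform} does not involve $m$, the $h$-vector of $\Pi_r$ is that of a slice of $\mathcal D_R$ with one more entry $1$ at the end.

\begin{thebibliography}{1}

\bibitem{Burcroff}
Amanda Burcroff, \emph{On Faces and Hilbert Bases of Kostka Cones}, arXiv:2310.11437 (2023).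

\end{thebibliography}
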